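\title{Shadowing, homoclinic points and hyperbolicity of linear operators}

\begin{abstract}
Let $L$ be an invertible bounded operator with the shadowing property on a complex Banach space. We prove that $L$ is hyperbolic if and only if it has no nonzero homoclinic point. The proof splits every vector into a part that decays exponentially forward in time and a part that decays exponentially backward in time; the splitting is obtained by perturbing the difference operator whose surjectivity expresses shadowing. The same splitting yields a dichotomy on an explicit annulus around the unit circle, determined by the shadowing constant: either the annulus contains no spectrum, or each of its points is an eigenvalue, and then the exponentially homoclinic points form an infinite-dimensional space that is dense in the set of points with bounded orbit. The annulus is optimal in terms of the shadowing constant. Finally, the existence of such splittings characterizes shadowing, and their existence and uniqueness characterize hyperbolicity.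
\end{abstract}

\section{Introduction}\label{sec:intro}

Throughout, $X$ is a complex Banach space, $GL(X)$ is the set of bounded linear operators $L\colon X\to X$ with bounded inverse, and $\sigma(L)$ is the spectrum of $L$. We assume $X\neq\{0\}$; for $X=\{0\}$ the question below is trivial. We compare three features of the dynamics of an operator $L\in GL(X)$.

The operator $L$ is \emph{hyperbolic} if $\sigma(L)$ does not meet the unit circle $\{\lambda\in\mathbb{C}:|\lambda|=1\}$. Then $X$ is a direct sum of two closed invariant subspaces, one contracted by $L$ and one contracted by $L^{-1}$ (see Section~\ref{sec:hyp}).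

A sequence $(x_n)_{n\in\mathbb{Z}}$ in $X$ is a \emph{$\delta$-pseudo-orbit} if $\|Lx_n-x_{n+1}\|\le\delta$ for all $n\in\mathbb{Z}$: it is what one obtains by iterating $L$ with an error of size at most $\delta$ at each step. It is \emph{$\epsilon$-shadowed} if there is $y\in X$ with $\|L^ny-x_n\|\le\epsilon$ for all $n\in\mathbb{Z}$. The operator $L$ has the \emph{shadowing property} if for every $\epsilon>0$ there is $\delta>0$ such that every $\delta$-pseudo-orbit is $\epsilon$-shadowed. Since $L$ is linear, if a pair $(\epsilon,\delta)$ works then so does $(t\epsilon,t\delta)$ for every $t>0$. So one pair suffices, only the ratio matters, and we define the \emph{shadowing constant}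
\[
K(L)=\inf\{\epsilon/\delta:\ \text{every $\delta$-pseudo-orbit of $L$ is $\epsilon$-shadowed}\}.
\]
It measures by how much the errors can accumulate. For $L$ with the shadowing property, $0<K(L)<\infty$ (Lemma~\ref{lem:T}).

A point $x\in X$ is \emph{homoclinic} if $L^nx\to0$ both as $n\to+\infty$ and as $n\to-\infty$. The homoclinic points form an $L$-invariant linear subspace $H=H(L)$.

A hyperbolic operator has the shadowing property (Theorem~\ref{thm:C}) and $H=\{0\}$ (Lemma~\ref{lem:hyp}). Neither property alone gives hyperbolicity back. The identity has $H=\{0\}$ and is not hyperbolic; it also fails to shadow the pseudo-orbit $x_n=n\delta v$ with $\|v\|=1$. On the other hand, Example~\ref{ex:shift} is a weighted shift on $c_0(\mathbb{Z})$ that has the shadowing property and is not hyperbolic, and there every basis vector is homoclinic. The question, taken from \cite{Morales}, is whether the two properties together suffice: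
\begin{quote}
\emph{if $L\in GL(X)$ has the shadowing property, is $L$ hyperbolic exactly when $H=\{0\}$?}
\end{quote}

One class of operators suggests that the answer is yes. Call $L$ \emph{generalized hyperbolic} if $X=S\oplus U$ with closed subspaces $S,U$ such that $LS\subset S$, $L^{-1}U\subset U$, and the spectral radii of $L|_S$ and $L^{-1}|_U$ are less than $1$. It is known that such an operator is hyperbolic if and only if $H=\{0\}$. The source of homoclinic points is visible here: if $u\in U$ and $Lu=s+u'$ with $s\in S$, $u'\in U$, then $s$ decays forward because it lies in $S$, and backward because $s=Lu-u'$. So $H=\{0\}$ forbids any passage from $U$ to $S$. The shadowing property, however, comes with no splitting of the space, and the task is to extract a substitute from it. We do not use the result just quoted; it will follow from ours (Remark~\ref{rem:conseq}).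

\begin{theorem}\label{thm:A}
Let $L\in GL(X)$ have the shadowing property. Then $L$ is hyperbolic if and only if $H=\{0\}$.
\end{theorem}

The method also describes what happens when $L$ is not hyperbolic. For $L$ with the shadowing property let
\[
A(L)=\Bigl\{\lambda\in\mathbb{C}\setminus\{0\}:\ 1-\frac1{K(L)}<|\lambda|<1+\frac1{K(L)}\Bigr\}.
\]
This is an open annulus or a punctured disc, hence a connected open set, and it contains the unit circle. A pair $(\alpha,\beta)$ of real numbers is \emph{admissible} if
\[
0<\alpha<1<\beta\qquad\text{and}\qquad\max\{1-\alpha,\beta-1\}<1/K(L).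
\]
Any $\alpha<1<\beta$ close enough to $1$ form an admissible pair. Put
\[
S_\alpha=\Bigl\{x:\sup_{n\ge0}\alpha^{-n}\|L^nx\|<\infty\Bigr\},\qquad U_\beta=\Bigl\{x:\sup_{n\ge0}\beta^{n}\|L^{-n}x\|<\infty\Bigr\}.
\]
Thus $S_\alpha\cap U_\beta\subset H$ consists of the homoclinic points that decay at the exponential rates $\alpha$ forward and $\beta^{-1}$ backward. A point $x$ has \emph{bounded orbit} if $\sup_{n\in\mathbb{Z}}\|L^nx\|<\infty$.

\begin{theorem}\label{thm:B}
Let $L\in GL(X)$ have the shadowing property. Then $L-\lambda$ is surjective for every $\lambda\in A(L)$, and exactly one of the following holds.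
\begin{itemize}
\item[(a)] $L$ is hyperbolic. In this case $\sigma(L)\cap A(L)=\emptyset$ and $H=\{0\}$.
\item[(b)] Every $\lambda\in A(L)$ is an eigenvalue of $L$. In this case, for every admissible pair $(\alpha,\beta)$, the space $S_\alpha\cap U_\beta$ is infinite-dimensional and its closure contains every $x\in X$ with
\begin{equation}\label{eq:slow}
\liminf_{n\to\infty}\beta^{-n}\|L^nx\|=0=\liminf_{n\to\infty}\alpha^{n}\|L^{-n}x\|.
\end{equation}
In particular, $S_\alpha\cap U_\beta$ is dense in the set of points with bounded orbit.
\end{itemize}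
\end{theorem}

\begin{corollary}\label{cor:equiv}
For $L\in GL(X)$ with the shadowing property the following are equivalent:
\textup{(i)} $L$ is hyperbolic;
\textup{(ii)} $H=\{0\}$;
\textup{(iii)} $\dim H<\infty$;
\textup{(iv)} $S_\alpha\cap U_\beta=\{0\}$ for some admissible pair $(\alpha,\beta)$;
\textup{(v)} no nonzero point has bounded orbit;
\textup{(vi)} $\ker(L-I)=\{0\}$;
\textup{(vii)} some $\lambda\in A(L)$ is not an eigenvalue of $L$.
\end{corollary}

The annulus cannot be enlarged, on either side, in terms of $K(L)$.

\begin{proposition}\label{prop:sharp}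
For every $\kappa\in(0,1)$ there is $L\in GL(c_0(\mathbb{Z}))$ with the shadowing property such that $K(L)=1/\kappa$ and the set of eigenvalues of $L$ is exactly $A(L)=\{1-\kappa<|\lambda|<1+\kappa\}$.
\end{proposition}

The substitute for a splitting of the space is a splitting of each vector. An \emph{exponential splitting} of $x\in X$ is a pair $(s,u)$ with $x=s+u$ such that, for some $c,M>0$, we have $\|L^ns\|\le Me^{-cn}$ and $\|L^{-n}u\|\le Me^{-cn}$ for all $n\ge0$. The constants $c$ and $M$ may depend on $x$.

\begin{theorem}\label{thm:C}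
An operator $L\in GL(X)$ has the shadowing property if and only if every $x\in X$ has an exponential splitting. It is hyperbolic if and only if every $x\in X$ has exactly one exponential splitting.
\end{theorem}

Section~\ref{sec:T} rewrites shadowing as the solvability of a linear difference equation and works out two examples. Section~\ref{sec:split} contains the main step, the splitting with uniform bounds (Proposition~\ref{prop:split}). Sections~\ref{sec:hyp}, \ref{sec:annulus} and~\ref{sec:char} deduce Theorems~\ref{thm:A}, \ref{thm:B} and~\ref{thm:C}.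

\section{Shadowing as a linear equation}\label{sec:T}

For a sequence $y=(y_n)_{n\in\mathbb{Z}}$ in $X$ let
\[
(Ty)_n=y_{n+1}-Ly_n
\]
be the error made at step $n$. Let $\ell^\infty=\ell^\infty(\mathbb{Z},X)$ be the Banach space of bounded sequences with the norm $\|y\|_\infty=\sup_n\|y_n\|$. Then $T$ is a bounded operator on $\ell^\infty$, of norm at most $1+\|L\|$. The difference between a pseudo-orbit and an orbit that shadows it is a bounded sequence with the same errors as the pseudo-orbit, so shadowing should amount to the surjectivity of $T$ on $\ell^\infty$. We need this with constants. A bounded operator $\Phi\colon Y\to Z$ between Banach spaces has \emph{lifting constant} $K$ if every $f\in Z$ can be written $f=\Phi e$ with $\|e\|\le K\|f\|$.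

\begin{lemma}\label{lem:T}
If every $\delta$-pseudo-orbit of $L$ is $\epsilon$-shadowed, then $T\colon\ell^\infty\to\ell^\infty$ has lifting constant $\epsilon/\delta$. Conversely, if $T$ has lifting constant $K$, then for every $\delta>0$ every $\delta$-pseudo-orbit is $K\delta$-shadowed. Hence $L$ has the shadowing property if and only if $T$ has a lifting constant; in that case $K(L)$ is the infimum of the lifting constants of $T$, and $K(L)\ge(1+\|L\|)^{-1}$.
\end{lemma}

\begin{proof}
Let $z\in\ell^\infty$, $z\ne0$, and $z'=\delta z/\|z\|_\infty$. Define $x_0=0$, $x_{n+1}=Lx_n+z'_n$ for $n\ge0$, and $x_n=L^{-1}(x_{n+1}-z'_n)$ for $n<0$; here the invertibility of $L$ is used. The sequence $x$, which may be unbounded, satisfies $Tx=z'$, so it is a $\delta$-pseudo-orbit. Choose $p\in X$ with $\|x_n-L^np\|\le\epsilon$ for all $n$, and put $v_n=x_n-L^np$. Then $Tv=Tx=z'$ and $\|v\|_\infty\le\epsilon$. The sequence $y=(\|z\|_\infty/\delta)\,v$ satisfies $Ty=z$ and $\|y\|_\infty\le(\epsilon/\delta)\|z\|_\infty$.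

Conversely, let $x$ be a $\delta$-pseudo-orbit, so that $z=Tx$ satisfies $\|z\|_\infty\le\delta$. Choose $v\in\ell^\infty$ with $Tv=z$ and $\|v\|_\infty\le K\delta$. Then $T(x-v)=0$, that is, $x_n-v_n=L^n(x_0-v_0)$ for all $n$, and this orbit $K\delta$-shadows $x$.

Finally, if $K$ is a lifting constant, take $z\neq0$ and $y$ with $Ty=z$, $\|y\|_\infty\le K\|z\|_\infty$. Then $\|z\|_\infty\le(1+\|L\|)K\|z\|_\infty$, so $K\ge(1+\|L\|)^{-1}$.
\end{proof}

The gain is that lifting constants survive perturbations of the operator, up to a size that they determine.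

\begin{lemma}\label{lem:pert}
Let $\Phi,\Psi\colon Y\to Z$ be bounded operators between Banach spaces. If $\Phi$ has lifting constant $K$ and $\|\Psi-\Phi\|\le\kappa$ with $K\kappa<1$, then $\Psi$ has lifting constant $K/(1-K\kappa)$.
\end{lemma}

\begin{proof}
We solve $\Psi e=f$ by successive approximation. Let $f_0=f$. Given $f_j$, choose $e_j$ with $\Phi e_j=f_j$ and $\|e_j\|\le K\|f_j\|$, and let $f_{j+1}=f_j-\Psi e_j=(\Phi-\Psi)e_j$ be the remaining error. Then $\|f_{j+1}\|\le K\kappa\|f_j\|$, so $\|e_j\|\le K(K\kappa)^j\|f\|$. Since $Y$ is complete, $e=\sum_je_j$ converges, $\|e\|\le K(1-K\kappa)^{-1}\|f\|$, and $\Psi e=\sum_j(f_j-f_{j+1})=f$ because $f_j\to0$.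
\end{proof}

How does one solve $Ty=z$? The error $z_k$ is made in passing from time $k$ to time $k+1$. A part $s_k$ of it that decays forward can be left to propagate into the future. A part $u_k$ that decays backward should be compensated in advance, at the times up to $k$. Adding the contributions of all $k$ gives the following formula.

\begin{lemma}\label{lem:green}
Let $z\in\ell^\infty$ and $z_k=s_k+u_k$ for $k\in\mathbb{Z}$. Suppose that $\|L^js_k\|\le a_j$ for $j\ge0$ and $\|L^{-j}u_k\|\le b_j$ for $j\ge1$, for all $k$, where $\sum_ja_j$ and $\sum_jb_j$ are finite. Then the series in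
\begin{equation}\label{eq:green}
y_n=\sum_{k\le n-1}L^{n-1-k}s_k-\sum_{k\ge n}L^{n-1-k}u_k
\end{equation}
converge absolutely, with norms at most $\sum_{j\ge0}a_j$ and $\sum_{j\ge1}b_j$, and $Ty=z$.
\end{lemma}

\begin{proof}
The exponent $n-1-k$ runs through $0,1,2,\dots$ in the first series and through $-1,-2,\dots$ in the second, which gives the bounds. Moreover
\[
y_{n+1}=\sum_{k\le n}L^{n-k}s_k-\sum_{k\ge n+1}L^{n-k}u_k,\qquad Ly_n=\sum_{k\le n-1}L^{n-k}s_k-\sum_{k\ge n}L^{n-k}u_k,
\]
and only the terms with $k=n$ survive in the difference: $y_{n+1}-Ly_n=s_n+u_n=z_n$.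
\end{proof}

\begin{example}[Scalars]\label{ex:scalar}
Let $X=\mathbb{C}$ and let $L$ be multiplication by $a\neq0$. If $|a|=1$, take $z_n=a^{n+1}$; every solution of $Ty=z$ has the form $y_n=a^n(y_0+n)$ and is unbounded, so $L$ does not have the shadowing property. If $|a|<1$, Lemma~\ref{lem:green} with $s_k=z_k$, $u_k=0$ gives a solution with $\|y\|_\infty\le\|z\|_\infty\sum_{j\ge0}|a|^j=\|z\|_\infty/(1-|a|)$. If $|a|>1$, the choice $s_k=0$, $u_k=z_k$ gives $\|y\|_\infty\le\|z\|_\infty\sum_{j\ge1}|a|^{-j}=\|z\|_\infty/(|a|-1)$. In both cases the bounded solution is unique, since two solutions differ by an orbit $(a^np)_{n\in\mathbb{Z}}$, and the bound is attained at $n=0$ for $z_k=(a/|a|)^{k+1}$. Hence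
\[
K(L)=\frac1{\bigl|1-|a|\bigr|}\qquad(|a|\neq1).
\]
So $1/K(L)$ is the distance from $a$ to the unit circle, and $a$ lies on the boundary of $A(L)$. This is the origin of the radii $1\pm1/K(L)$.
\end{example}

\begin{example}[A weighted shift]\label{ex:shift}
Let $0<\kappa<1$ and let $X=c_0(\mathbb{Z})$ be the space of complex sequences $x=(x(i))_{i\in\mathbb{Z}}$ that tend to $0$ as $i\to\pm\infty$, with the supremum norm and unit vectors $e_i$. Define
\[
(Lx)(i)=\omega_i\,x(i+1),\qquad \omega_i=1-\kappa\ \ (i<0),\qquad\omega_i=1+\kappa\ \ (i\ge0).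
\]
Then $L\in GL(X)$, with $(L^{-1}x)(i)=x(i-1)/\omega_{i-1}$, and $Le_i=\omega_{i-1}e_{i-1}$. A unit vector travels from right to left, growing by $1+\kappa$ per step until it reaches the position $0$ and shrinking by $1-\kappa$ per step afterwards:
\begin{equation}\label{eq:e0}
L^ne_0=(1-\kappa)^ne_{-n},\qquad L^{-n}e_0=(1+\kappa)^{-n}e_n\qquad(n\ge0).
\end{equation}
So $e_0$ is homoclinic, and so is every $e_i$, being a multiple of a point in the orbit of $e_0$.

\emph{Shadowing.} Let $X_-$ and $X_+$ be the closed subspaces of sequences supported in $\{i\le0\}$ and in $\{i\ge1\}$. Then $X=X_-\oplus X_+$, $LX_-\subset X_-$ with $\|L|_{X_-}\|=1-\kappa$, and $L^{-1}X_+\subset X_+$ with $\|L^{-1}|_{X_+}\|=(1+\kappa)^{-1}$; thus $L$ is generalized hyperbolic. Given $z\in\ell^\infty$, split $z_k=s_k+u_k$ along $X_-\oplus X_+$, so that $\|s_k\|,\|u_k\|\le\|z\|_\infty$. The two series in \eqref{eq:green} lie in $X_-$ and $X_+$, with norms at most $\|z\|_\infty\sum_{j\ge0}(1-\kappa)^j=\|z\|_\infty/\kappa$ and $\|z\|_\infty\sum_{j\ge1}(1+\kappa)^{-j}=\|z\|_\infty/\kappa$. Their supports are disjoint,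 so $\|y_n\|\le\|z\|_\infty/\kappa$. By Lemma~\ref{lem:T}, $L$ has the shadowing property and $K(L)\le1/\kappa$.

\emph{Eigenvalues.} The value $0$ is not an eigenvalue, since $L$ is invertible. For $\lambda\ne0$ the equations $\omega_i\,x(i+1)=\lambda x(i)$ give
\begin{equation}\label{eq:eigen}
x(i)=\Bigl(\frac{\lambda}{1+\kappa}\Bigr)^{i}x(0),\qquad x(-i)=\Bigl(\frac{1-\kappa}{\lambda}\Bigr)^{i}x(0)\qquad(i\ge0).
\end{equation}
With $x(0)\neq0$ this lies in $c_0(\mathbb{Z})$ exactly when $1-\kappa<|\lambda|<1+\kappa$. These $\lambda$ are therefore the eigenvalues of $L$. They include the whole unit circle, so $L$ is not hyperbolic.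
\end{example}

\section{Splitting a vector}\label{sec:split}

Lemma~\ref{lem:green} passes from splittings to shadowing. We now go in the opposite direction. Fix $x\in X$ and commit a single error: let $z_{-1}=x$ and $z_n=0$ for $n\neq-1$. A solution of $Ty=z$ consists of a forward half-orbit $y_0,y_1,\dots$ and a backward half-orbit $y_{-1},y_{-2},\dots$ joined by the jump $y_0-Ly_{-1}=x$. So
\[
x=s+u,\qquad s=y_0,\qquad u=-Ly_{-1},
\]
and if $y$ is bounded, then $s$ has bounded forward orbit and $u$ has bounded backward orbit. This is too weak: the identity admits such splittings, with $s=x$ and $u=0$. A single error does not test whether errors accumulate.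

To force decay, we look for $y$ in the form $y_n=\rho_nw_n$ with $w$ bounded and a weight $\rho_n$ that decays at both ends:
\[
\rho_n=\alpha^n\ \ (n\ge0),\qquad\rho_n=\beta^n\ \ (n\le0),\qquad 0<\alpha<1<\beta.
\]
Let $q_n=\rho_{n+1}/\rho_n$, which equals $\alpha$ for $n\ge0$ and $\beta$ for $n\le-1$. Then
\begin{equation}\label{eq:weight}
(Ty)_n=\rho_n(T_\rho w)_n,\qquad\text{where}\quad(T_\rho w)_n=q_nw_{n+1}-Lw_n.
\end{equation}
The equation $Ty=z$ becomes $(T_\rho w)_{-1}=\rho_{-1}^{-1}x=\beta x$ and $(T_\rho w)_n=0$ for $n\ne-1$. The right-hand side is still bounded, because there is only one error.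

For the scalar operator $L=a$ the weighted system reads
\[
\alpha w_{n+1}=aw_n\ \ (n\ge0),\qquad\beta w_0-aw_{-1}=\beta x,\qquad\beta w_{n+1}=aw_n\ \ (n\le-2),
\]
so $w_n=(a/\alpha)^nw_0$ for $n\ge0$ and $w_{-n}=(\beta/a)^{n-1}w_{-1}$ for $n\ge1$. If $|a|\le\alpha$, then $w_0=x$, $w_{-1}=0$ is a bounded solution; if $|a|\ge\beta$, then $w_0=0$, $w_{-1}=-\beta x/a$ is one. If $\alpha<|a|<\beta$, boundedness forces $w_0=w_{-1}=0$ and there is no bounded solution for $x\neq0$. So the weighted problem with one error does detect the unit circle. By Example~\ref{ex:scalar}, an admissible pair satisfies $\max\{1-\alpha,\beta-1\}<|1-|a||$, which gives $|a|<\alpha$ when $|a|<1$ and $|a|>\beta$ when $|a|>1$: admissibility puts us in a solvable case. In general no formula is available, but $T_\rho$ is a small perturbation of $T$, and Lemma~\ref{lem:pert} solves the system. The full strength of shadowing enters there, since the successive errors $f_j$ in its proof are spread over all times.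

\begin{proposition}\label{prop:split}
Let $L\in GL(X)$ have the shadowing property and let $(\alpha,\beta)$ be admissible. There is a constant $C$ such that every $x\in X$ can be written $x=s+u$ with
\begin{equation}\label{eq:split}
\|L^ns\|\le C\alpha^n\|x\|,\qquad\|L^{-n}u\|\le C\beta^{-n}\|x\|\qquad(n\ge0).
\end{equation}
In particular $X=S_\alpha+U_\beta$.
\end{proposition}

\begin{proof}
Let $\kappa=\max\{1-\alpha,\beta-1\}$. Admissibility says $K(L)<1/\kappa$, so by Lemma~\ref{lem:T} the operator $T$ has a lifting constant $K_0$ with $K_0\kappa<1$. Since $(T_\rho w-Tw)_n=(q_n-1)w_{n+1}$ and $|q_n-1|\le\kappa$, we have $\|T_\rho-T\|\le\kappa$ on $\ell^\infty$. By Lemma~\ref{lem:pert}, $T_\rho$ has lifting constant $K_1=K_0/(1-K_0\kappa)$.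

Given $x$, choose $w\in\ell^\infty$ with $(T_\rho w)_{-1}=\beta x$, $(T_\rho w)_n=0$ for $n\neq-1$, and $\|w\|_\infty\le K_1\beta\|x\|$. Let $y_n=\rho_nw_n$. By \eqref{eq:weight},
\[
y_0-Ly_{-1}=x,\qquad y_{n+1}=Ly_n\ \ (n\ne-1),\qquad\|y_n\|\le K_1\beta\rho_n\|x\|.
\]
Put $s=y_0$ and $u=-Ly_{-1}$, so that $x=s+u$. For $n\ge0$ we have $L^ns=y_n$, hence $\|L^ns\|\le K_1\beta\alpha^n\|x\|$. For $n\ge1$ we have $L^{-n}u=-L^{-(n-1)}y_{-1}=-y_{-n}$, hence $\|L^{-n}u\|\le K_1\beta\beta^{-n}\|x\|$. For $n=0$, $\|u\|\le\|x\|+\|s\|\le(1+K_1\beta)\|x\|$. So $C=1+K_1\beta$ works.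
\end{proof}

The sets $S_\alpha$ and $U_\beta$ are linear subspaces. Shifting the index by one changes the defining suprema by a constant factor and one term, so $x\in S_\alpha$ if and only if $Lx\in S_\alpha$, and likewise for $U_\beta$:
\begin{equation}\label{eq:inv}
LS_\alpha=S_\alpha,\qquad LU_\beta=U_\beta.
\end{equation}
The sum $S_\alpha+U_\beta$ need not be direct, and the summands need not be closed. In Example~\ref{ex:shift} with $1-\kappa\le\alpha<1<\beta\le1+\kappa$, formula \eqref{eq:e0} and \eqref{eq:inv} show that $S_\alpha\cap U_\beta$ contains every $e_i$. If $S_\alpha$ were closed it would then be all of $X$, and the uniform boundedness principle would bound $\alpha^{-n}\|L^n\|$, contradicting $L^ne_n=(1+\kappa)^ne_0$.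

Even without uniqueness, the splitting solves the equation $(L-\lambda)v=x$: one applies to $s$ the expansion of $(L-\lambda)^{-1}$ in powers of $L/\lambda$, and to $u$ its expansion in powers of $\lambda L^{-1}$.

\begin{lemma}\label{lem:onto}
In the setting of Proposition~\ref{prop:split}, let $\alpha<|\lambda|<\beta$, let $x=s+u$ satisfy \eqref{eq:split}, and put
\begin{equation}\label{eq:resolvent}
v=-\sum_{k\ge0}\lambda^{-k-1}L^ks+\sum_{k\ge1}\lambda^{k-1}L^{-k}u.
\end{equation}
Then $(L-\lambda)v=x$ and $\|v\|\le D(\lambda)\|x\|$, where
\[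
D(\lambda)=C\Bigl(\frac1{|\lambda|-\alpha}+\frac1{\beta-|\lambda|}\Bigr).
\]
Thus $L-\lambda$ has lifting constant $D(\lambda)$.
\end{lemma}

\begin{proof}
By \eqref{eq:split} both series converge absolutely, with norms at most $C\|x\|\sum_{k\ge0}|\lambda|^{-k-1}\alpha^k=C\|x\|/(|\lambda|-\alpha)$ and $C\|x\|\sum_{k\ge1}|\lambda|^{k-1}\beta^{-k}=C\|x\|/(\beta-|\lambda|)$. Applying $L-\lambda$ term by term gives telescoping series:
\begin{align*}
(L-\lambda)\sum_{k\ge0}\lambda^{-k-1}L^ks&=\sum_{k\ge0}\bigl(\lambda^{-k-1}L^{k+1}s-\lambda^{-k}L^ks\bigr)=-s,\\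
(L-\lambda)\sum_{k\ge1}\lambda^{k-1}L^{-k}u&=\sum_{k\ge1}\bigl(\lambda^{k-1}L^{-(k-1)}u-\lambda^{k}L^{-k}u\bigr)=u.
\end{align*}
Hence $(L-\lambda)v=s+u=x$.
\end{proof}

\section{Hyperbolicity and homoclinic points}\label{sec:hyp}

We recall the Riesz decomposition. Let $L\in GL(X)$ be hyperbolic. Then
\[
Q=\frac1{2\pi i}\oint_{|\lambda|=1}(\lambda-L)^{-1}\,d\lambda
\]
is a bounded projection that commutes with $L$, hence with $L^{-1}$. The closed subspaces $X_s=QX$ and $X_u=(I-Q)X$ are invariant under $L$ and $L^{-1}$, and the spectra of $L|_{X_s}$ and $L|_{X_u}$ are the parts of $\sigma(L)$ inside and outside the unit circle. These parts are compact, so $L|_{X_s}$ and $L^{-1}|_{X_u}$ have spectral radius less than $1$. The formula $r(R)=\lim_n\|R^n\|^{1/n}$ for the spectral radius then gives $M>0$ and $\theta\in(0,1)$ with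
\begin{equation}\label{eq:riesz}
\|L^ns\|\le M\theta^n\|s\|\ \ (s\in X_s),\qquad\|L^{-n}u\|\le M\theta^n\|u\|\ \ (u\in X_u),\qquad n\ge0.
\end{equation}

\begin{lemma}\label{lem:hyp}
If $L\in GL(X)$ is hyperbolic, then $0$ is the only point with bounded orbit. In particular $H=\{0\}$.
\end{lemma}

\begin{proof}
Let $\|L^nx\|\le B$ for all $n\in\mathbb{Z}$. From $Qx=L^nQL^{-n}x$ and \eqref{eq:riesz} we get $\|Qx\|\le M\theta^n\|Q\|B$ for all $n\ge0$, so $Qx=0$. From $(I-Q)x=L^{-n}(I-Q)L^nx$ we get $\|(I-Q)x\|\le M\theta^n\|I-Q\|B$, so $(I-Q)x=0$. Hence $x=0$. A homoclinic point has bounded orbit, since its orbit tends to $0$ at both ends.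
\end{proof}

For the converse direction, Lemma~\ref{lem:onto} already gives a right inverse of $L-\lambda$, but one that depends on a choice of splitting for each $x$. Two splittings in $S_\alpha+U_\beta$ differ by an element of $S_\alpha\cap U_\beta$. When this space is trivial there is no choice, and the right inverse becomes a linear operator that commutes with $L$.

\begin{proposition}\label{prop:unique}
Let $L\in GL(X)$ have the shadowing property, let $(\alpha,\beta)$ be admissible, and suppose that $S_\alpha\cap U_\beta=\{0\}$. Then $L-\lambda$ is invertible whenever $\alpha<|\lambda|<\beta$. In particular $L$ is hyperbolic.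
\end{proposition}

\begin{proof}
By Proposition~\ref{prop:split} and the hypothesis, $X=S_\alpha\oplus U_\beta$ as vector spaces. Let $P$ be the linear projection onto $S_\alpha$ along $U_\beta$. The splitting $x=s+u$ of Proposition~\ref{prop:split} has $s\in S_\alpha$ and $u\in U_\beta$, so $s=Px$ and $u=(I-P)x$; thus \eqref{eq:split} holds for these vectors. By \eqref{eq:inv}, $Lx=LPx+L(I-P)x$ is the decomposition of $Lx$, so $PL=LP$.

Let $\alpha<|\lambda|<\beta$ and let $Rx$ be the vector \eqref{eq:resolvent} with $s=Px$, $u=(I-P)x$. The map $R$ is linear because $P$ is. By Lemma~\ref{lem:onto}, $\|R\|\le D(\lambda)$ and $(L-\lambda)R=I$. Each term $L^kP$ and $L^{-k}(I-P)$ commutes with $L$, and $L$ is continuous, so $RL=LR$. Therefore $R(L-\lambda)=(L-\lambda)R=I$.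
\end{proof}

In this situation \eqref{eq:split} with $n=0$ gives $\|Px\|\le C\|x\|$, so $S_\alpha=\ker(I-P)$ and $U_\beta=\ker P$ are closed invariant subspaces with $\|L^n|_{S_\alpha}\|\le C\alpha^n$ and $\|L^{-n}|_{U_\beta}\|\le C\beta^{-n}$.

\begin{proof}[Proof of Theorem~\ref{thm:A}]
If $L$ is hyperbolic, then $H=\{0\}$ by Lemma~\ref{lem:hyp}; shadowing is not needed for this implication. If $H=\{0\}$, take any admissible pair. Then $S_\alpha\cap U_\beta\subset H=\{0\}$, and $L$ is hyperbolic by Proposition~\ref{prop:unique}.
\end{proof}

\section{The annulus \texorpdfstring{$A(L)$}{A(L)}}\label{sec:annulus}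

Suppose now that $L$ has the shadowing property and is not hyperbolic. By Proposition~\ref{prop:unique} there is a nonzero $h\in S_\alpha\cap U_\beta$, and averaging along its orbit produces candidates for eigenvectors: for $\alpha<|\lambda|<\beta$ the series $v_\lambda=\sum_{n\in\mathbb{Z}}\lambda^{-n}L^nh$ converges absolutely and $Lv_\lambda=\lambda v_\lambda$. In Example~\ref{ex:shift}, $h=e_0$ yields the eigenvectors \eqref{eq:eigen}. But $v_\lambda$ can vanish for a given $\lambda$: it does so when $h$ is replaced by $(L-\lambda)h$. To reach every $\lambda$ we argue differently, using that $L-\lambda$ is surjective with locally bounded lifting constant on a connected set.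

\begin{lemma}\label{lem:dich}
Let $L\in GL(X)$ have the shadowing property. Then $L-\lambda$ is surjective for every $\lambda\in A(L)$. Either $L-\lambda$ is invertible for every $\lambda\in A(L)$, or every $\lambda\in A(L)$ is an eigenvalue of $L$.
\end{lemma}

\begin{proof}
Let $\lambda\in A(L)$. Choose $\alpha$ with $\max\{0,1-1/K(L)\}<\alpha<\min\{1,|\lambda|\}$ and $\beta$ with $\max\{1,|\lambda|\}<\beta<1+1/K(L)$. Both intervals are nonempty because $\lambda\in A(L)$. The pair $(\alpha,\beta)$ is admissible and $\alpha<|\lambda|<\beta$, so $L-\lambda$ has lifting constant $D(\lambda)$ by Lemma~\ref{lem:onto}.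

Let $G$ be the set of $\lambda\in A(L)$ for which $L-\lambda$ is invertible. It is open, because $\sigma(L)$ is closed. We show that it is closed in $A(L)$. Let $\lambda_k\in G$ converge to $\lambda\in A(L)$, and take $(\alpha,\beta)$ as above. For large $k$ we have $\alpha<|\lambda_k|<\beta$, so the invertible operator $L-\lambda_k$ has lifting constant $D(\lambda_k)$, which means $\|(L-\lambda_k)^{-1}\|\le D(\lambda_k)$. Since $D(\lambda_k)\to D(\lambda)$, we have $|\lambda_k-\lambda|\,\|(L-\lambda_k)^{-1}\|<1$ for large $k$. In
\[
L-\lambda=(L-\lambda_k)\bigl(I+(\lambda_k-\lambda)(L-\lambda_k)^{-1}\bigr)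
\]
the second factor is then invertible by the Neumann series, so $\lambda\in G$.

Since $A(L)$ is connected, $G=A(L)$ or $G=\emptyset$. Let $G=\emptyset$ and $\lambda\in A(L)$. If $L-\lambda$ were injective, it would be a bijection whose inverse has norm at most $D(\lambda)$, and $\lambda$ would lie in $G$. So $\lambda$ is an eigenvalue.
\end{proof}

Next we approximate a point $x$ whose orbit grows slowly by homoclinic points. To make the forward orbit decay, go to a late time $m$, split $L^mx=s+u$, and subtract $L^{-m}u$ from $x$. The correction is small, since pulling $u$ back contracts it by $\beta^{-m}$, and it lies in $U_\beta$, so it does not spoil backward decay. A symmetric correction at an early time $-N$ takes care of the backward orbit.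

\begin{lemma}\label{lem:dense}
Let $L\in GL(X)$ have the shadowing property and let $(\alpha,\beta)$ be admissible. Every $x$ that satisfies \eqref{eq:slow} lies in the closure of $S_\alpha\cap U_\beta$.
\end{lemma}

\begin{proof}
Let $m,N\ge0$. By Proposition~\ref{prop:split} write $L^mx=s+u$ and $L^{-N}x=s'+u'$ with the bounds \eqref{eq:split}, and put
\[
h=x-L^{-m}u-L^Ns'.
\]
Since $x-L^{-m}u=L^{-m}s$, we have $h=L^{-m}s-L^Ns'\in S_\alpha$ by \eqref{eq:inv}. Since $x-L^Ns'=L^Nu'$, we have $h=L^Nu'-L^{-m}u\in U_\beta$. Moreover
\[
\|x-h\|\le\|L^{-m}u\|+\|L^Ns'\|\le C\bigl(\beta^{-m}\|L^mx\|+\alpha^N\|L^{-N}x\|\bigr).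
\]
As $m$ and $N$ are chosen independently, \eqref{eq:slow} makes the right side arbitrarily small.
\end{proof}

\begin{lemma}\label{lem:findim}
Let $L\in GL(X)$. A finite-dimensional subspace $V\subset H$ with $LV\subset V$ is $\{0\}$.
\end{lemma}

\begin{proof}
If $V\ne\{0\}$, then $V$ contains an eigenvector, $Lv=\mu v$ with $v\neq0$, because the scalars are complex; and $\mu\neq0$ because $L$ is invertible. Then $\mu^nv\to0$ as $n\to+\infty$ and as $n\to-\infty$, which gives $|\mu|<1$ and $|\mu|>1$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]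
Surjectivity is part of Lemma~\ref{lem:dich}. Recall that $A(L)$ contains the unit circle. In the first case of Lemma~\ref{lem:dich}, $L$ is hyperbolic and no $\lambda\in A(L)$ is an eigenvalue; in the second, every $\lambda\in A(L)$ is an eigenvalue and $L$ is not hyperbolic. So exactly one of (a) and (b) holds, in case (a) we have $\sigma(L)\cap A(L)=\emptyset$, and $H=\{0\}$ by Lemma~\ref{lem:hyp}.

In case (b) let $(\alpha,\beta)$ be admissible. The statement about \eqref{eq:slow} is Lemma~\ref{lem:dense}. A point with bounded orbit satisfies \eqref{eq:slow} because $\beta^{-n}\to0$ and $\alpha^n\to0$, and every point of $S_\alpha\cap U_\beta$ has bounded orbit; so $S_\alpha\cap U_\beta$ is a dense subset of the set of points with bounded orbit. That set contains a nonzero fixed point of $L$, since $1\in A(L)$ is an eigenvalue. Hence $S_\alpha\cap U_\beta\neq\{0\}$. This space is $L$-invariant by \eqref{eq:inv} and contained in $H$, so it is infinite-dimensional by Lemma~\ref{lem:findim}.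
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:equiv}]
Let $L$ be hyperbolic. Lemma~\ref{lem:hyp} gives (ii) and (v); then (iii) and (iv) follow from (ii), since $S_\alpha\cap U_\beta\subset H$, and (vi) and (vii) hold because $1\notin\sigma(L)$. Let $L$ be not hyperbolic, so that case (b) of Theorem~\ref{thm:B} holds. For every admissible pair, $H$ contains the infinite-dimensional space $S_\alpha\cap U_\beta$, so (ii), (iii) and (iv) fail. Every $\lambda\in A(L)$ is an eigenvalue, so (vii) and (vi) fail, and a nonzero fixed point violates (v).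
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:sharp}]
Let $L$ be the weighted shift of Example~\ref{ex:shift}. It has the shadowing property, $K(L)\le1/\kappa$, its eigenvalues are the $\lambda$ with $1-\kappa<|\lambda|<1+\kappa$, and it is not hyperbolic. So case (b) of Theorem~\ref{thm:B} holds, and every real number in $(1,1+1/K(L))$ is an eigenvalue. This forces $1+1/K(L)\le1+\kappa$, that is, $K(L)\ge1/\kappa$. Hence $K(L)=1/\kappa$ and $A(L)=\{1-\kappa<|\lambda|<1+\kappa\}$.
\end{proof}

Proposition~\ref{prop:sharp} concerns case (b). For case (a), the scalars $a$ with $|a|=1\pm\kappa$ have $K(L)=1/\kappa$ by Example~\ref{ex:scalar}, and their spectra lie on the two boundary circles of $A(L)$.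

\begin{remark}\label{rem:small}
If $K(L)\le1$, then $A(L)=\{0<|\lambda|<1+1/K(L)\}$ contains numbers $\lambda$ with $|\lambda|<\|L^{-1}\|^{-1}$, and for these $L-\lambda=L(I-\lambda L^{-1})$ is invertible. So case (a) holds, and since $0\notin\sigma(L)$ we get $\sigma(L)\subset\{|\lambda|\ge1+1/K(L)\}$. The scalars with $|a|\ge2$ are of this kind.
\end{remark}

\section{Exponential splittings characterize shadowing}\label{sec:char}

To deduce shadowing from splittings through Lemma~\ref{lem:green}, we must split infinitely many errors $z_k$ with the same rate and with constants proportional to $\|z_k\|$. The hypothesis of Theorem~\ref{thm:C} gives no such uniformity, and we obtain it from the Baire category theorem. The spaces of vectors with a given decay rate need not be closed in $X$ (Section~\ref{sec:split}), so we equip them with their own complete norms and use the open mapping theorem in the following form \cite[Theorem~2.11]{Rudin}: if $\Phi\colon Y\to Z$ is a bounded operator between Banach spaces whose image is of second category in $Z$ (not a countable union of nowhere dense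 sets), then $\Phi$ is onto and open. Such a $\Phi$ has a lifting constant: if the image of the unit ball contains the closed ball of radius $r$ about $0$, then $1/r$ is one.

\begin{proof}[Proof of Theorem~\ref{thm:C}]
\emph{Shadowing gives splittings.} Take an admissible pair. The splitting of Proposition~\ref{prop:split} is exponential, with $c=\min\{-\log\alpha,\log\beta\}$ and any $M>C\|x\|$.

\emph{Splittings give shadowing.} For an integer $j\ge1$ let $E_j$ and $F_j$ be the spaces of vectors in $X$ for which
\[
\|s\|_{E_j}=\sup_{n\ge0}e^{n/j}\|L^ns\|,\qquad\|u\|_{F_j}=\sup_{n\ge0}e^{n/j}\|L^{-n}u\|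
\]
are finite. These norms dominate the norm of $X$ (take $n=0$), and they are complete. Indeed, a Cauchy sequence $(s_i)$ in $E_j$ converges in $X$ to some $s$. Given $\eta>0$, we have $e^{n/j}\|L^n(s_i-s_{i'})\|\le\eta$ for all $n\ge0$ and all large $i,i'$. Letting $i'\to\infty$ with $n$ fixed gives $\|s_i-s\|_{E_j}\le\eta$, so $s\in E_j$ and $s_i\to s$ in $E_j$. The same argument with $L^{-1}$ in place of $L$ applies to $F_j$.

Give $E_j\times F_j$ the norm $\max\{\|s\|_{E_j},\|u\|_{F_j}\}$ and let $\Phi_j\colon E_j\times F_j\to X$, $\Phi_j(s,u)=s+u$, a bounded operator. An exponential splitting with rate $c$ lies in $E_j\times F_j$ as soon as $1/j\le c$. So the hypothesis says that $X$ is the union of the images of the $\Phi_j$. By the Baire category theorem $X$ is of second category in itself, so one of these images is of second category, and the corresponding $\Phi_j$ has a lifting constant $C$. With $q=e^{-1/j}<1$, every $x\in X$ is then a sum $x=s+u$ with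
\[
\|L^ns\|\le Cq^n\|x\|,\qquad\|L^{-n}u\|\le Cq^n\|x\|\qquad(n\ge0).
\]
Given $z\in\ell^\infty$, split each $z_k$ in this way. Lemma~\ref{lem:green} with $a_n=b_n=Cq^n\|z\|_\infty$ gives $y$ with $Ty=z$ and
\[
\|y\|_\infty\le C\Bigl(\frac1{1-q}+\frac q{1-q}\Bigr)\|z\|_\infty=C\,\frac{1+q}{1-q}\,\|z\|_\infty.
\]
By Lemma~\ref{lem:T}, $L$ has the shadowing property.

\emph{Hyperbolicity.} Let $L$ be hyperbolic. By \eqref{eq:riesz}, $(Qx,(I-Q)x)$ is an exponential splitting of $x$. If $(s,u)$ and $(s',u')$ are two exponential splittings of $x$, then $s-s'=u'-u$ tends to $0$ under $L^n$ and under $L^{-n}$ as $n\to\infty$. So it lies in $H=\{0\}$ (Lemma~\ref{lem:hyp}), and the splittings coincide.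

Conversely, suppose that every $x$ has exactly one exponential splitting. Then $L$ has the shadowing property by the first part. Let $(\alpha,\beta)$ be admissible and $h\in S_\alpha\cap U_\beta$. Both $(h,0)$ and $(0,h)$ are exponential splittings of $h$, so $h=0$. By Proposition~\ref{prop:unique}, $L$ is hyperbolic.
\end{proof}

\begin{remark}\label{rem:conseq}
If $L$ is generalized hyperbolic with $X=S\oplus U$, the spectral radius formula shows that the components of $x$ in $S$ and $U$ form an exponential splitting. So $L$ has the shadowing property, and Theorem~\ref{thm:A} contains the result on generalized hyperbolic operators quoted in Section~\ref{sec:intro}. If $\dim X<\infty$, then $H=\{0\}$ for every $L\in GL(X)$ by Lemma~\ref{lem:findim}, so Theorems~\ref{thm:A} and~\ref{thm:C} say that shadowing and hyperbolicity coincide; case (b) of Theorem~\ref{thm:B} occurs only in infinite dimension.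
\end{remark}

\begin{thebibliography}{9}

\bibitem{Morales}
C.A. Morales, \emph{Recent Topics on Linear Dynamics}, arXiv:2502.20666 (2025).

\bibitem{Rudin}
Rudin, \emph{Functional Analysis}.

\end{thebibliography}
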